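\title{Certificates of non-realizability for rectangular tableaux need repeated cells}

\begin{abstract}
A rectangular standard Young tableau is realizable if it records the order of the sums $x_i+y_j$ for two increasing real vectors $x$ and $y$. A conjecture states that every non-realizable tableau is obstructed by two disjoint sets of cells that have the same row counts and the same column counts, one of which dominates the other in the tableau. We disprove this conjecture with an explicit $4\times 12$ tableau, and we show that already with four rows an obstruction may be forced to repeat a cell arbitrarily often. The conjecture becomes true when sets are replaced by multisets, and it holds as stated for tableaux with at most two rows or at most two columns.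
\end{abstract}

\section{Introduction}

Let $x_1<\dots<x_m$ and $y_1<\dots<y_n$ be real numbers. In which orders can the $mn$ sums $x_i+y_j$ occur? Write $[m]=\{1,\dots,m\}$, call the elements of $[m]\times[n]$ \emph{cells}, and let $x\circ y$ be the \emph{outer sum}, the $m\times n$ matrix with entries $(x\circ y)_{(i,j)}=x_i+y_j$. If these entries are distinct, replace each of them by its rank, with rank $1$ for the smallest, and call the resulting array $\mathcal T(x\circ y)$. It is an $m\times n$ \emph{tableau}: an array $M=[M_c]_{c\in[m]\times[n]}$ that contains each of $1,\dots,mn$ once and increases from left to right along each row and from top to bottom along each column. A tableau $M$ is \emph{realizable} if $M=\mathcal T(x\circ y)$ for some increasing vectors $x\in\mathbb R^m$ and $y\in\mathbb R^n$ whose outer sum has distinct entries.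

For $i<i'$ and $j<j'$, the inequality $x_i+y_{j'}<x_{i'}+y_j$ says that $y_{j'}-y_j<x_{i'}-x_i$. So a realizable tableau records how the gaps of $y$ compare with the gaps of $x$. Both $2\times2$ tableaux are realizable: the entry $2$ is in the first row if $y_2-y_1<x_2-x_1$, and in the first column if the opposite inequality holds. In larger shapes the comparisons can be inconsistent.

\begin{example}\label{ex:three}
The tableau
\[
N=\begin{bmatrix}1&2&6\\3&5&7\\4&8&9\end{bmatrix}
\]
is not realizable. The relations $2<3$, $7<8$ and $4<6$ between its entries would require
\[
x_1+y_2<x_2+y_1,\qquad x_2+y_3<x_3+y_2,\qquad x_3+y_1<x_1+y_3 ,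
\]
but the left sides and the right sides both add up to $x_1+x_2+x_3+y_1+y_2+y_3$.
\end{example}

The example suggests a general form of obstruction. A \emph{certificate} for an $m\times n$ tableau $M$ is a pair of sequences of cells $(a_1,\dots,a_\ell)$ and $(b_1,\dots,b_\ell)$, with $\ell\ge1$ and with repetitions allowed, such that
\begin{itemize}
\item[(i)] $M_{a_t}<M_{b_t}$ for every $t\in[\ell]$;
\item[(ii)] every row contains as many of the $a_t$ as of the $b_t$, counted with multiplicity;
\item[(iii)] every column contains as many of the $a_t$ as of the $b_t$, counted with multiplicity.
\end{itemize}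
The certificate is \emph{disjoint} if no $a_s$ equals any $b_t$, that is, if the multisets $A=\{a_1,\dots,a_\ell\}$ and $B=\{b_1,\dots,b_\ell\}$ have no cell in common. It is a \emph{set certificate} if all $2\ell$ cells are distinct, so that $A$ and $B$ are two disjoint sets of size $\ell$ and no cell is used twice. Example~\ref{ex:three} exhibits a set certificate with $\ell=3$. It is known, and straightforward, that a tableau with a set certificate is not realizable; we recall the argument in Lemma~\ref{lem:easy}. The problem, posed by Araujo, Black, Burcroff, Gao, Krueger and McDonough \cite{ABBGKM}, concerns the converse.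

\begin{quote}
\textbf{Conjecture.} An $m\times n$ tableau is not realizable if and only if it has a set certificate.
\end{quote}

There is a reason to expect this. Realizability is the solvability of a system of strict linear inequalities, and linear duality gives every non-realizable tableau a disjoint certificate (Theorem~\ref{thm:multi}). As far as (ii) and (iii) go, repetitions can then be removed. Start at a cell of $A$, move along its row to a cell of $B$, move along the column of that cell to a cell of $A$, and continue until a cell repeats; the cells of the closed walk so obtained form two disjoint sets that satisfy (ii) and (iii). The walk does not control (i), however, and this is where the conjecture fails.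

\begin{theorem}\label{thm:example}
The $4\times12$ tableau
\[
M=\left[\begin{array}{rrrrrrrrrrrr}
1&2&3&4&12&16&20&22&28&37&38&39\\
5&6&8&11&19&23&26&29&33&40&42&46\\
7&9&10&14&21&24&27&31&35&41&43&47\\
13&15&17&18&25&30&32&34&36&44&45&48
\end{array}\right]
\]
is not realizable and has no set certificate. Hence the conjecture is false.
\end{theorem}

Allowing a bounded number of repetitions does not rescue the conjecture, even with four rows.

\begin{theorem}\label{thm:unbounded}
For every $k\ge2$ and all $m\ge4$, $n\ge3k+6$, there is a non-realizable $m\times n$ tableau every certificate of which uses some cell at least $k$ times. The same holds for the shape $n\times m$. In particular, the conjecture fails for all shapes $m\times n$ with $\min(m,n)\ge4$ and $\max(m,n)\ge12$.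
\end{theorem}

With unrestricted repetition the equivalence is true, and for thin shapes there is nothing to obstruct.

\begin{theorem}\label{thm:multi}
An $m\times n$ tableau is not realizable if and only if it has a disjoint certificate.
\end{theorem}

\begin{theorem}\label{thm:two}
Every $m\times n$ tableau with $\min(m,n)\le2$ is realizable. For these shapes the conjecture holds, both sides of the equivalence being false.
\end{theorem}

We do not settle the conjecture for $\min(m,n)=3$, nor for $\min(m,n)\ge4$ and $\max(m,n)\le11$.

The two positive results are proved first, in Sections~\ref{sec:dual} and~\ref{sec:two}. For the counterexamples the difficulty is to control \emph{all} certificates of a tableau at once. We do this by starting from an outer sum with a few equal entries and breaking the ties in an inconsistent way. Every certificate of such a tableau is built from the tied pairs alone, and it can be read as a circulation in a small directed graph on the columns (Section~\ref{sec:ties}). When this graph consists of two cycles whose effects on the rows are $k\omega$ and $-\omega$ for a nonzero vector $\omega$, the second cycle must be used $k$ times as often as the first. Section~\ref{sec:example}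 carries this out by hand for $k=2$, and Section~\ref{sec:lattice} constructs the cycles for every $k$ as closed walks in the plane lattice.

\section{Certificates with repetition}\label{sec:dual}

Conditions (ii) and (iii) enter every argument through one identity. If the sequences $(a_t)$ and $(b_t)$ satisfy them, then for all $x\in\mathbb R^m$ and $y\in\mathbb R^n$,
\begin{equation}\label{eq:balance}
\sum_{t=1}^{\ell}\bigl((x\circ y)_{b_t}-(x\circ y)_{a_t}\bigr)=0 ,
\end{equation}
because the coefficient of $x_i$ is the number of $b_t$ in row $i$ minus the number of $a_t$ in row $i$, and the coefficient of $y_j$ is the same difference for column $j$.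

\begin{lemma}\label{lem:easy}
A tableau that has a certificate is not realizable.
\end{lemma}

\begin{proof}
If $M=\mathcal T(x\circ y)$, then by (i) each of the $\ell\ge1$ terms in \eqref{eq:balance} is positive.
\end{proof}

For the converse we use a form of Farkas' lemma.

\medskip
\noindent\textbf{Gordan's theorem.} \emph{Let $v_1,\dots,v_N\in\mathbb R^d$. If no $z\in\mathbb R^d$ satisfies $v_t\cdot z>0$ for all $t$, then there are reals $\lambda_t\ge0$, not all zero, with $\sum_t\lambda_tv_t=0$.}
\medskip

If the $v_t$ are integer vectors, the $\lambda_t$ can be taken to be integers. Indeed, let $S=\{t:\lambda_t>0\}$. The solutions $(\mu_t)_{t\in S}$ of $\sum_{t\in S}\mu_tv_t=0$ form a subspace with a rational basis, so its rational points are dense in it. A rational point close to $(\lambda_t)_{t\in S}$ has positive coordinates, and we clear denominators. Nothing in this argument bounds the resulting integers by $1$.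

\begin{proof}[Proof of Theorem~\ref{thm:multi}]
One direction is Lemma~\ref{lem:easy}. Let $M$ be non-realizable, let $N=mn$, and let $c_t$ be the cell with $M_{c_t}=t$. For a cell $c=(i,j)$ let $\chi(c)\in\mathbb Z^{m+n}$ have a $1$ in the coordinates of $x_i$ and $y_j$ and $0$ elsewhere, so that $\chi(c)\cdot(x,y)=x_i+y_j$. Suppose that $(x,y)$ solves
\[
\bigl(\chi(c_{t+1})-\chi(c_t)\bigr)\cdot(x,y)>0\qquad(1\le t<N).
\]
Then the entries of $x\circ y$ are distinct and are ordered as those of $M$. Since $M$ increases down the first column and along the first row, $x$ and $y$ are increasing, and $M=\mathcal T(x\circ y)$. So the system has no solution, and Gordan's theorem gives integers $\lambda_1,\dots,\lambda_{N-1}\ge0$, not all zero, with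
\begin{equation}\label{eq:gordan}
\sum_{t=1}^{N-1}\lambda_t\bigl(\chi(c_{t+1})-\chi(c_t)\bigr)=0 .
\end{equation}
Taking the pair $(c_t,c_{t+1})$ exactly $\lambda_t$ times already gives a certificate, but a cell may occur on both sides. We cancel such cells and show that the remaining ones can be paired again.

Put $\lambda_0=\lambda_N=0$ and define an integer matrix $F$ by $F(c_t)=\lambda_{t-1}-\lambda_t$ for $1\le t\le N$. The left side of \eqref{eq:gordan} equals $\sum_cF(c)\chi(c)$, whose coordinates are the row sums and the column sums of $F$, so these all vanish. The tail sums of $F$ telescope: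
\begin{equation}\label{eq:tails}
\sum_{t=s}^{N}F(c_t)=\lambda_{s-1}\ge0\qquad(1\le s\le N).
\end{equation}
Some $\lambda_{s-1}$ is positive, so $F\ne0$. Let $B$ contain each cell $c$ with $F(c)>0$ exactly $F(c)$ times, and let $A$ contain each cell $c$ with $F(c)<0$ exactly $-F(c)$ times. These multisets are disjoint and satisfy (ii) and (iii). They have the same size $\ell$ because the entries of $F$ add up to $0$, and $\ell\ge1$ because $F\ne0$.

List both multisets in weakly increasing order of $M$, as $a_1,\dots,a_\ell$ and $b_1,\dots,b_\ell$. By \eqref{eq:tails}, for every $s$ at least as many elements of $B$ as of $A$ have entry $\ge s$. Suppose that $M_{b_t}<M_{a_t}$ for some $t$, and take $s=M_{a_t}$. Then $a_t,\dots,a_\ell$ have entry $\ge s$ and $b_1,\dots,b_t$ do not, so $A$ has at least $\ell-t+1$ such elements and $B$ has at most $\ell-t$, a contradiction. Hence $M_{a_t}\le M_{b_t}$, and the inequality is strict because $a_t\ne b_t$. This is (i).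
\end{proof}

\section{Two rows}\label{sec:two}

Realizability and all three kinds of certificate are invariant under transposition: $(x\circ y)^{\mathsf T}=y\circ x$, and transposing exchanges (ii) and (iii). With two rows we may fix $x=(0,1)$. The tableau then prescribes how the sequence $y_1<y_2<\cdots$ interleaves with its translate $y_1+1<y_2+1<\cdots$, and we can place the $y_j$ greedily from left to right.

\begin{proof}[Proof of Theorem~\ref{thm:two}]
By transposition let $m\le2$. For $m=1$ the only tableau is $[1\ 2\ \cdots\ n]$, which any increasing $y$ realizes. Let $m=2$ and $x=(0,1)$. We choose $y_1<y_2<\cdots$ so that after step $j$ the $2j$ numbers $y_i$ and $y_i+1$ with $i\le j$ are distinct and are ordered as the entries $M_{(1,i)}$ and $M_{(2,i)}$. Any $y_1$ will do.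

Let $j\ge2$ and let $y_1,\dots,y_{j-1}$ be chosen. The second row of $M$ increases, so the indices $i\le j-1$ with $M_{(2,i)}<M_{(1,j)}$ form an initial segment $\{1,\dots,p\}$ with $0\le p\le j-1$. The number $y_j$ must exceed $y_1,\dots,y_{j-1}$ and $y_1+1,\dots,y_p+1$, and it must be smaller than $y_{p+1}+1,\dots,y_{j-1}+1$. Since the $y_i$ increase, this amounts to
\[
y_j>y_{j-1},\qquad y_j>y_p+1\ \text{ if }p\ge1,\qquad y_j<y_{p+1}+1\ \text{ if }p+1\le j-1 .
\]
If $p=j-1$ there is no upper bound. Otherwise the upper bound exceeds both lower bounds. First, $y_p+1<y_{p+1}+1$. Second, $M_{(1,j-1)}<M_{(1,j)}<M_{(2,p+1)}$, and the cells $(1,j-1)$ and $(2,p+1)$ lie in columns already treated, so $y_{j-1}<y_{p+1}+1$. Thus $y_j$ can be chosen in a nonempty open interval. The other new number $y_j+1$ exceeds $y_j$ and all $y_i$, $y_i+1$ with $i<j$. This agrees with $M$, because $M_{(2,j)}$ is the largest entry in the first $j$ columns. After $n$ steps $M=\mathcal T(x\circ y)$. By Lemma~\ref{lem:easy}, $M$ has no certificate of any kind.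
\end{proof}

Together with Example~\ref{ex:three}, this shows that $3\times3$ is the smallest shape with a non-realizable tableau.

\section{Ties and the tie graph}\label{sec:ties}

To prove that a tableau has no set certificate we must exclude every pair of sets of cells, and (i) alone allows $\binom{mn}{2}$ different pairs $(a_t,b_t)$. The number of usable pairs drops sharply if the tableau is almost realizable, in the sense that some outer sum satisfies its inequalities weakly.

Fix increasing vectors $x\in\mathbb R^m$ and $y\in\mathbb R^n$, whose outer sum may have equal entries, and write $\mathrm{val}(c)=(x\circ y)_c$ for the \emph{value} of a cell. A tableau $M$ is a \emph{tie-breaking} of $x\circ y$ if $M_a<M_b$ implies $\mathrm{val}(a)\le\mathrm{val}(b)$. A \emph{tie} is a pair of distinct cells of equal value; its \emph{lower} cell is the one with the smaller entry in $M$, and the other is its \emph{upper} cell. The two cells of a tie lie in different rows and in different columns, because $x$ and $y$ are strictly increasing.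

The \emph{tie graph} of $M$ is the directed graph whose vertices are the columns and which has one arc for each tie. The arc $e$ of a tie with upper cell $(s,v)$ and lower cell $(r,w)$ goes from column $v$ to column $w$. The arc remembers the columns of the tie, and we record the rows in its \emph{row vector}
\[
\rho(e)=\varepsilon_s-\varepsilon_r\in\mathbb Z^m ,
\]
where $\varepsilon_1,\dots,\varepsilon_m$ are the unit vectors. For a directed cycle $C$ let $\rho(C)=\sum_{e\in C}\rho(e)$.

\begin{lemma}\label{lem:ties}
Let $M$ be a tie-breaking of $x\circ y$. Two sequences $(a_1,\dots,a_\ell)$ and $(b_1,\dots,b_\ell)$ with $\ell\ge1$ form a certificate for $M$ if and only if, for each $t$, the cells $a_t$ and $b_t$ are the lower and the upper cell of a tie, and the numbers $\lambda_e$ of indices $t$ at which the tie of the arc $e$ is used satisfy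
\begin{itemize}
\item[(a)] at every column, the sum of $\lambda_e$ over the incoming arcs equals the sum of $\lambda_e$ over the outgoing arcs;
\item[(b)] $\sum_e\lambda_e\,\rho(e)=0$.
\end{itemize}
\end{lemma}

\begin{proof}
Consider a certificate. By (i) and the definition of a tie-breaking, each term $\mathrm{val}(b_t)-\mathrm{val}(a_t)$ is nonnegative, and by \eqref{eq:balance} the terms add up to $0$. So every term is $0$, and since $M_{a_t}<M_{b_t}$, the cells $a_t$ and $b_t$ are the lower and the upper cell of a tie.

Now let all $(a_t,b_t)$ be such pairs, so that (i) holds. The cell $a_t$ lies in column $j$ exactly when the arc used at $t$ ends at $j$, and $b_t$ lies in column $j$ exactly when this arc starts at $j$. So (iii) is equivalent to (a). The $i$th coordinate of $\sum_e\lambda_e\rho(e)$ is the number of $b_t$ in row $i$ minus the number of $a_t$ in row $i$. So (ii) is equivalent to (b).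
\end{proof}

Condition (a) says that $\lambda$ is a circulation on the tie graph; for instance, $\lambda=1$ on the arcs of one directed cycle and $\lambda=0$ elsewhere. Condition (b) asks the row vectors to cancel.

\begin{example}\label{ex:threeties}
The tableau $N$ of Example~\ref{ex:three} is a tie-breaking of $x\circ y$ for $x=y=(0,1,2)$: the cells with entries $1,\dots,9$ have the values $0,1,1,2,2,2,3,3,4$. The three ties used in that example have upper cells $(2,1)$, $(3,2)$, $(1,3)$ and lower cells $(1,2)$, $(2,3)$, $(3,1)$. Their arcs form the cycle $1\to2\to3\to1$, whose row vector is $(\varepsilon_2-\varepsilon_1)+(\varepsilon_3-\varepsilon_2)+(\varepsilon_1-\varepsilon_3)=0$. One passage around this cycle satisfies (a) and (b), and it is the set certificate of $N$.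
\end{example}

A cycle $C$ with $\rho(C)\ne0$ is not a certificate, but it still carries information. If $M=\mathcal T(x'\circ y')$, then adding the inequalities $x'_r+y'_w<x'_s+y'_v$ over the arcs of $C$ cancels all the $y'$ and leaves $\rho(C)\cdot x'>0$. Two cycles whose row vectors point in opposite directions therefore contradict each other, and the ratio of the two vectors determines how often each cycle must be used.

\begin{proposition}\label{prop:cycles}
Let $M$ be a tie-breaking of $x\circ y$ whose tie graph consists of two vertex-disjoint directed cycles $C$ and $C'$ and isolated vertices. Suppose that $\rho(C)=k\omega$ and $\rho(C')=-\omega$ for an integer $k\ge1$ and a vector $\omega\ne0$. Then $M$ is not realizable, and in every certificate for $M$ the lower cell of each tie on $C'$ occurs at least $k$ times among $a_1,\dots,a_\ell$.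
\end{proposition}

\begin{proof}
Each column on $C$ or $C'$ has exactly one incoming and one outgoing arc. So (a) holds if and only if consecutive arcs have the same $\lambda$, that is, $\lambda$ equals a constant $\mu$ on $C$ and a constant $\nu$ on $C'$. Then (b) reads $(k\mu-\nu)\omega=0$, which means $\nu=k\mu$ because $\omega\ne0$. The choice $\mu=1$, $\nu=k$ gives a certificate by Lemma~\ref{lem:ties}, so $M$ is not realizable by Lemma~\ref{lem:easy}. In an arbitrary certificate $\ell\ge1$ excludes $\mu=\nu=0$, so $\mu\ge1$, and each tie on $C'$ is used $\nu=k\mu\ge k$ times.
\end{proof}

\begin{remark}\label{rem:hyp}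
If $\omega=0$, one passage around $C$ is a certificate, as in Example~\ref{ex:threeties}. If $C'$ is absent and $\rho(C)\neq0$, there is no certificate, and $M$ is realizable by Theorem~\ref{thm:multi}. A further arc between two columns of $C$, a \emph{chord}, spoils the first step of the proof. Together with the path along $C$ from its head to its tail it forms another directed cycle, which uses some but not all arcs of $C$, and one passage around this cycle satisfies (a) without being constant on $C$.
\end{remark}

\section{The $4\times12$ tableau}\label{sec:example}

\begin{proof}[Proof of Theorem~\ref{thm:example}]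
Let
\[
x=(-11,0,1,10),\qquad y=(0,1,2,9,20,23,31,33,43,100,101,111).
\]
Remark~\ref{rem:origin} explains this choice. The outer sum is
\[
x\circ y=\left[\begin{array}{rrrrrrrrrrrr}
-11&-10&-9&-2&9&12&20&22&32&89&90&100\\
0&1&2&9&20&23&31&33&43&100&101&111\\
1&2&3&10&21&24&32&34&44&101&102&112\\
10&11&12&19&30&33&41&43&53&110&111&121
\end{array}\right].
\]
The array $M$ contains each of $1,\dots,48$ once and increases along rows and columns. The values of the cells with entries $1,2,\dots,48$ in $M$ are, twelve to a line,
\[
\begin{array}{rrrrrrrrrrrr}
-11&-10&-9&-2&0&1&1&2&2&3&9&9\\
10&10&11&12&12&19&20&20&21&22&23&24\\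
30&31&32&32&33&33&34&41&43&43&44&53\\
89&90&100&100&101&101&102&110&111&111&112&121
\end{array}
\]
This sequence is weakly increasing, so $M$ is a tie-breaking of $x\circ y$. Exactly twelve values are repeated, each occurring twice, so there are twelve ties. They are listed below, with the entry of $M$ after each cell.
\begin{center}
\begin{tabular}{ccccc}
\hline
value & upper cell & lower cell & arc & row vector\\
\hline
$1$ & $(3,1)$: $7$ & $(2,2)$: $6$ & $1\to2$ & $\varepsilon_3-\varepsilon_2$\\
$2$ & $(3,2)$: $9$ & $(2,3)$: $8$ & $2\to3$ & $\varepsilon_3-\varepsilon_2$\\
$12$ & $(4,3)$: $17$ & $(1,6)$: $16$ & $3\to6$ & $\varepsilon_4-\varepsilon_1$\\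
$33$ & $(4,6)$: $30$ & $(2,8)$: $29$ & $6\to8$ & $\varepsilon_4-\varepsilon_2$\\
$43$ & $(4,8)$: $34$ & $(2,9)$: $33$ & $8\to9$ & $\varepsilon_4-\varepsilon_2$\\
$32$ & $(1,9)$: $28$ & $(3,7)$: $27$ & $9\to7$ & $\varepsilon_1-\varepsilon_3$\\
$20$ & $(1,7)$: $20$ & $(2,5)$: $19$ & $7\to5$ & $\varepsilon_1-\varepsilon_2$\\
$9$ & $(1,5)$: $12$ & $(2,4)$: $11$ & $5\to4$ & $\varepsilon_1-\varepsilon_2$\\
$10$ & $(3,4)$: $14$ & $(4,1)$: $13$ & $4\to1$ & $\varepsilon_3-\varepsilon_4$\\
\hline
$100$ & $(2,10)$: $40$ & $(1,12)$: $39$ & $10\to12$ & $\varepsilon_2-\varepsilon_1$\\
$111$ & $(2,12)$: $46$ & $(4,11)$: $45$ & $12\to11$ & $\varepsilon_2-\varepsilon_4$\\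
$101$ & $(2,11)$: $42$ & $(3,10)$: $41$ & $11\to10$ & $\varepsilon_2-\varepsilon_3$\\
\hline
\end{tabular}
\end{center}
The first nine arcs form a directed cycle $C$ through the columns $1,\dots,9$, and the last three form a directed cycle $C'$ through the columns $10,11,12$. Let $\omega=\varepsilon_1+\varepsilon_3+\varepsilon_4-3\varepsilon_2$. On $C$, the third, sixth and ninth row vectors add up to $(\varepsilon_4-\varepsilon_1)+(\varepsilon_1-\varepsilon_3)+(\varepsilon_3-\varepsilon_4)=0$, and the other six add up to
\[
2(\varepsilon_3-\varepsilon_2)+2(\varepsilon_4-\varepsilon_2)+2(\varepsilon_1-\varepsilon_2)=2\omega .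
\]
On $C'$ the sum is $3\varepsilon_2-\varepsilon_1-\varepsilon_4-\varepsilon_3=-\omega$. Proposition~\ref{prop:cycles} applies with $k=2$. The tableau $M$ is not realizable, and in every certificate the cell $(1,12)$ occurs at least twice among $a_1,\dots,a_\ell$. Hence no certificate is a set certificate.
\end{proof}

In concrete terms, a realization $M=\mathcal T(x'\circ y')$ would satisfy $2(x'_1+x'_3+x'_4-3x'_2)>0$ by the first nine lines of the table and $3x'_2-x'_1-x'_3-x'_4>0$ by the last three. To reach $0<0$ by addition, the second inequality has to be taken twice.

\section{Closed lattice walks and unbounded multiplicity}\label{sec:lattice}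

\subsection*{Which cycles are possible}
If an arc $e$ from $v$ to $w$ comes from the tie of $(s,v)$ and $(r,w)$, then $x_s+y_v=x_r+y_w$, that is, $y_w-y_v=x_s-x_r=\rho(e)\cdot x$. A directed cycle $C$ in the tie graph is therefore a closed walk on the numbers $y_j$ whose steps are differences of the numbers $x_i$, and $\rho(C)\cdot x=0$. The row vector of a cycle is thus an integer relation among the $x_i$ with coordinate sum $0$. To have two cycles with proportional row vectors and few accidental ties, we choose four numbers with essentially one such relation.

Index the rows by $0,1,2,3$, with unit vectors $\varepsilon_0,\dots,\varepsilon_3$, and let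
\[
\delta_0=(0,0),\qquad\delta_1=(1,0),\qquad\delta_2=(0,1),\qquad\delta_3=(-1,-1)
\]
in $\mathbb Z^2$. An integer vector $z$ satisfies $\sum_rz_r=0$ and $\sum_rz_r\delta_r=0$ if and only if $z_1=z_2=z_3$ and $z_0=-3z_1$, so the relations are the multiples of
\[
\omega=\varepsilon_1+\varepsilon_2+\varepsilon_3-3\varepsilon_0 .
\]
The rows will be the images of the $\delta_r$, and the columns the images of further lattice points, under an injective additive map $\mathbb Z^2\to\mathbb R$. The allowed steps are the differences $\delta_s-\delta_r$ with $r\ne s$:
\[
\begin{array}{lll}
\delta_1-\delta_0=(1,0),&\delta_2-\delta_0=(0,1),&\delta_3-\delta_0=(-1,-1),\\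
\delta_1-\delta_2=(1,-1),&\delta_2-\delta_3=(1,2),&\delta_3-\delta_1=(-2,-1),
\end{array}
\]
and their negatives. These twelve vectors are pairwise distinct. They form the set
\[
D=\{\pm(1,0),\pm(0,1),\pm(1,1),\pm(1,-1),\pm(2,1),\pm(1,2)\},
\]
and each element of $D$ determines the pair $(s,r)$. We give the step $\delta_s-\delta_r$ the row vector $\varepsilon_s-\varepsilon_r$, and a closed walk the sum of the row vectors of its steps.

The shortest way to obtain $-\omega$ is a triangle. Let $U=\{u_0,u_1,u_2\}$ with $u_0=(0,0)$, $u_1=(1,0)$, $u_2=(1,1)$. The walk $u_0\to u_2\to u_1\to u_0$ has the steps $\delta_0-\delta_3$, $\delta_0-\delta_2$, $\delta_0-\delta_1$, so its row vector is $-\omega$.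

For $k\omega$ the first attempt is the enlarged triangle: $k$ steps $(1,0)$, then $k$ steps $(0,1)$, then $k$ steps $(-1,-1)$. It has the right row vector, but for $k\ge2$ it has chords at its corners. The points $(k-1,0)$ and $(k,1)$ differ by $(1,1)\in D$, so their columns contain a tie. If its arc points from $(k,1)$ to $(k-1,0)$, it closes a small triangle with row vector $\omega$. If it points the other way, it bypasses the corner and closes a cycle with row vector $k\omega-(\varepsilon_1-\varepsilon_0)-(\varepsilon_2-\varepsilon_0)+(\varepsilon_0-\varepsilon_3)=(k-1)\omega$. In both cases fewer than $k$ passages around $U$ cancel the new cycle. The remedy is to round off the corners with the three steps $\delta_2-\delta_3$, $\delta_3-\delta_1$, $\delta_1-\delta_2$. These steps add up to $0$, so the walk still closes, and their row vectors add up to $0$ as well.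

\subsection*{A closed walk without chords}
Fix $k\ge2$ and let $V$ consist of the points
\[
\alpha_i=(i,0),\qquad\beta_i=(k+1,\,2+i),\qquad\gamma_i=(k-1-i,\,k+1-i)\qquad(0\le i\le k).
\]
These $3k+3$ points are distinct: the $\alpha_i$ have second coordinate $0$ and the others have second coordinate at least $1$, while the $\beta_i$ have first coordinate $k+1$ and the $\gamma_i$ have first coordinate at most $k-1$. The closed walk
\begin{equation}\label{eq:walk}
\alpha_0\to\dots\to\alpha_k\to\beta_0\to\dots\to\beta_k\to\gamma_0\to\dots\to\gamma_k\to\alpha_0
\end{equation}
makes $k$ steps $\delta_1-\delta_0$, the step $\beta_0-\alpha_k=(1,2)=\delta_2-\delta_3$, $k$ steps $\delta_2-\delta_0$, the step $\gamma_0-\beta_k=(-2,-1)=\delta_3-\delta_1$, $k$ steps $\delta_3-\delta_0$, and the step $\alpha_0-\gamma_k=(1,-1)=\delta_1-\delta_2$. Its row vector is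
\[
k(\varepsilon_1-\varepsilon_0)+k(\varepsilon_2-\varepsilon_0)+k(\varepsilon_3-\varepsilon_0)+(\varepsilon_2-\varepsilon_3)+(\varepsilon_3-\varepsilon_1)+(\varepsilon_1-\varepsilon_2)=k\omega .
\]
Figure~\ref{fig:walk} shows the case $k=2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05,v/.style={circle,draw,fill=white,inner sep=0pt,minimum size=13pt,font=\scriptsize}]
\draw[very thin,gray!40] (-1,0) grid (3,4);
\draw[very thin,gray!40] (5,0) grid (6,1);
\node[v,label=below:$\alpha_0$] (a0) at (0,0) {1};
\node[v,label=below:$\alpha_1$] (a1) at (1,0) {2};
\node[v,label=below:$\alpha_2$] (a2) at (2,0) {3};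
\node[v,label=right:$\beta_0$] (b0) at (3,2) {6};
\node[v,label=right:$\beta_1$] (b1) at (3,3) {8};
\node[v,label=right:$\beta_2$] (b2) at (3,4) {9};
\node[v,label=above left:$\gamma_0$] (c0) at (1,3) {7};
\node[v,label=above left:$\gamma_1$] (c1) at (0,2) {5};
\node[v,label=left:$\gamma_2$] (c2) at (-1,1) {4};
\node[v,label=below:$u_0$] (u0) at (5,0) {10};
\node[v,label=below:$u_1$] (u1) at (6,0) {11};
\node[v,label=above:$u_2$] (u2) at (6,1) {12};
\path[->,thick] (a0) edge (a1) (a1) edge (a2) (b0) edge (b1) (b1) edge (b2)
 (c0) edge (c1) (c1) edge (c2) (u0) edge (u2) (u2) edge (u1) (u1) edge (u0);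
\path[->,thick,dashed] (a2) edge (b0) (b2) edge (c0) (c2) edge (a0);
\end{tikzpicture}
\caption{The closed lattice walk on $V$ for $k=2$, with row vector $2\omega$, and the triangle on $U$, with row vector $-\omega$, drawn apart. The three dashed steps round off the corners, and their row vectors add up to $0$. The number in each circle is the corresponding column of the $4\times12$ tableau of Theorem~\ref{thm:example}, and the arrows are the arcs of its tie graph.}
\label{fig:walk}
\end{figure}

\begin{lemma}\label{lem:chord}
Two points of $V$ differ by an element of $D$ if and only if they are consecutive on the walk \eqref{eq:walk}.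
\end{lemma}

\begin{proof}
Since $D=-D$, the order of the two points does not matter. Two points from the same family differ by a multiple of $(1,0)$, $(0,1)$ or $(1,1)$, and such a multiple is in $D$ if and only if the multiplier is $\pm1$. There remain three mixed cases.

The vector $\beta_j-\alpha_i=(k+1-i,\,2+j)$ has second coordinate at least $2$. The only such element of $D$ is $(1,2)$, which occurs exactly for $i=k$, $j=0$.

The vector $\beta_j-\gamma_i=(2+i,\,1+i+j-k)$ has first coordinate at least $2$. The only such element of $D$ is $(2,1)$, which occurs exactly for $i=0$, $j=k$.

The vector $\gamma_i-\alpha_j=(k-1-i-j,\,k+1-i)$ has second coordinate at least $1$. If the second coordinate is $1$, then $i=k$ and the vector is $(-1-j,1)$; the elements of $D$ with second coordinate $1$ have first coordinate $-1,0,1,2$, so $j=0$ is the only solution. If the second coordinate is $2$, then $i=k-1$ and the vector is $(-j,2)\ne(1,2)$, which is not in $D$. No element of $D$ has second coordinate $3$ or more.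

The mixed pairs found are $\{\alpha_k,\beta_0\}$, $\{\beta_k,\gamma_0\}$ and $\{\gamma_k,\alpha_0\}$, the three corner steps of \eqref{eq:walk}.
\end{proof}

\subsection*{The tableau}

\begin{proof}[Proof of Theorem~\ref{thm:unbounded}]
We first treat the shape $4\times(3k+6)$.

\emph{The vectors.} Let $h(p,q)=p+q\sqrt2$. Take four rows with $x_r=h(\delta_r)$ for $r=0,1,2,3$, and $3k+6$ columns indexed by the disjoint union of $V$ and $U$, with $y_v=h(v)$ for $v\in V$ and $y_u=\sqrt3+h(u)$ for $u\in U$. The shift by $\sqrt3$ keeps the two parts from interacting. Since $1,\sqrt2,\sqrt3$ are linearly independent over $\mathbb Q$, the map $h$ is injective, the $x_r$ are distinct, and the $3k+6$ numbers $y$ are distinct. Arrange the rows and the columns so that $x$ and $y$ increase, and keep their names.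

\emph{The ties.} By the same linear independence, two cells $(s,v)$ and $(r,w)$ have equal value if and only if $v$ and $w$ lie in the same part and $\delta_s+v=\delta_r+w$. For distinct cells this means that $v\ne w$ and $w-v=\delta_s-\delta_r\in D$. Since an element of $D$ determines $(s,r)$, each pair of columns in the same part that differ by an element of $D$ contains exactly one tie, and there are no other ties. By Lemma~\ref{lem:chord} the pairs in $V$ are the $3k+3$ steps of \eqref{eq:walk}. In $U$ all three pairs occur.

\emph{No value is taken three times.} This is needed in order to break the ties independently of each other; three cells of equal value are ordered linearly by any tableau, and their three arcs could not form a directed cycle. Three such cells would lie in three columns of one part that pairwise differ by elements of $D$. In $V$ these columns would be pairwise consecutive on a cycle of length $3k+3\ge9$, which is impossible. In $U$ we would have $\delta_r+u_0=\delta_s+u_1=\delta_t+u_2$. Then $\delta_r-\delta_s=(1,0)$ gives $s=0$, while $\delta_s-\delta_t=(0,1)$ gives $s=2$, a contradiction. So the $3k+6$ ties are pairwise disjoint.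

\emph{Breaking the ties.} For each step $v\to w$ of the walk \eqref{eq:walk} and of the walk $u_0\to u_2\to u_1\to u_0$, write $w-v=\delta_s-\delta_r$ and declare $(s,v)$ to be the upper and $(r,w)$ the lower cell of the tie in the columns $v,w$. Order all cells by value, placing the lower cell of each tie immediately before the upper one, and let $M$ be the array of ranks. Values strictly increase along rows and columns, so $M$ is a tableau, and it is a tie-breaking of $x\circ y$. The arc of the tie above goes from $v$ to $w$ and has row vector $\varepsilon_s-\varepsilon_r$. Hence the tie graph consists of the two walks, which are vertex-disjoint directed cycles with row vectors $k\omega$ and $-\omega$. By Proposition~\ref{prop:cycles}, $M$ is not realizable and every certificate uses each of the three lower cells of the ties in $U$ at least $k$ times.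

\emph{Larger shapes.} Append columns one at a time, each new coordinate of $y$ exceeding the largest previous one by more than $\max x-\min x$. A cell of the new column then has value larger than $\max x$ plus the previous largest coordinate of $y$, hence larger than all earlier values, and the cells of the new column have distinct values. So no new tie arises. Then append rows one at a time, each new coordinate of $x$ exceeding the largest previous one by more than $\max y-\min y$; by the same estimate with rows and columns exchanged, no new tie arises. Break the old ties as before. The tie graph gains only isolated vertices, the row vectors gain only zero coordinates, and Proposition~\ref{prop:cycles} applies again. This gives all $m\ge4$ and $n\ge3k+6$, and transposition gives the shapes $n\times m$.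

For $k=2$ we obtain, in every shape with $\min(m,n)\ge4$ and $\max(m,n)\ge12$, a non-realizable tableau all of whose certificates use a cell twice. Such a tableau has no set certificate.
\end{proof}

\begin{remark}\label{rem:origin}
The vectors of Section~\ref{sec:example} are an integer version of this construction for $k=2$, with $h(p,q)=p+10q$ and with $100$ in place of $\sqrt3$. The points $\delta_3,\delta_0,\delta_1,\delta_2$ map to $-11,0,1,10$, the walk \eqref{eq:walk} maps to $0,1,2,23,33,43,31,20,9$, and the points of $U$ give $100,101,111$. This $h$ is not injective on $\mathbb Z^2$, which is why the ties were listed there directly.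
\end{remark}

\begin{thebibliography}{1}

\bibitem{ABBGKM}
Igor Araujo, Alexander E. Black, Amanda Burcroff, Yibo Gao, Robert A. Krueger, and Alex McDonough,
\emph{Realizable Standard Young Tableaux},
arXiv:2302.09194 (2023).

\end{thebibliography}
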